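# Spheres split off from suspensions, and extension of maps to projective spaces

## 1. A sphere that splits off from a suspension of $\mathbb RP^3$

Write $\Sigma$ for the reduced suspension of a pointed CW complex, so $\Sigma^kM=M\wedge S^k$. We begin with one pair of maps.

**Proposition 1.** For some $k$, with $N=k+3$, there are maps
$$S^N\xrightarrow{\ i\ }\Sigma^k\mathbb RP^3\xrightarrow{\ r\ }S^N\qquad\text{with } ri\simeq\mathrm{id}.\tag{1}$$

In words: after enough suspensions, the top cell of $\mathbb RP^3$ becomes a homotopy retract. When (1) holds we say that $S^N$ is a *homotopy retract* of $\Sigma^k\mathbb RP^3$.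

The suspensions are needed. Any map $S^3\to\mathbb RP^3$ lifts through the double cover $S^3\to\mathbb RP^3$, which induces multiplication by $2$ on $H_3$. So for any $r:\mathbb RP^3\to S^3$ the composite $S^3\to\mathbb RP^3\to S^3$ has even degree and is not homotopic to the identity. The torus shows the same effect: $S^2$ is not a homotopy retract of $T^2$ because $\pi_2(T^2)=0$, yet $\Sigma T^2\simeq S^2\vee S^2\vee S^3$, so $S^3$ is a homotopy retract of $\Sigma T^2$.

*Proof of Proposition 1.* Write $M=\mathbb RP^3$.

**Step 1: a trivial normal bundle.** This step produces an embedding of $M$ in Euclidean space with a product neighborhood. We have $M\cong SO(3)$, a Lie group, and left translation trivializes the tangent bundle of a Lie group. So $TM\cong\varepsilon^3$, where $\varepsilon^s$ is the trivial bundle of rank $s$. Embed $M$ smoothly in some $\mathbb R^q$, with normal bundle $\nu$; then $TM\oplus\nu\cong\varepsilon^q$. Regard $M$ as a subset of $\mathbb R^q\times 0\subset\mathbb R^q\times\mathbb R^3=\mathbb R^N$, $N=q+3$. Its normal bundle there is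
$$\nu\oplus\varepsilon^3\cong\nu\oplus TM\cong\varepsilon^q .$$
It is trivial of rank $k=q=N-3$. Hence $M$ has a closed tubular neighborhood $M\times D^k\subset\mathbb R^N\subset S^N$.

**Step 2: the collapse.** This step builds $i$. Let
$$c:S^N\to (M\times D^k)/(M\times\partial D^k)=M_+\wedge S^k$$
be the identity on $M\times\mathrm{int}\,D^k$ and send everything else to the base point; here $M_+$ is $M$ with a disjoint base point. Let $m_0$ be the vertex of the usual cell structure of $M$, taken as base point of $M$. The map $M_+\to M$ which is the identity on $M$ and sends the disjoint point to $m_0$ induces $M_+\wedge S^k\to M\wedge S^k=\Sigma^kM$. Let $i$ be the composite $S^N\to M_+\wedge S^k\to\Sigma^kM$.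

**Step 3: the pinch.** This step builds $r$. Let $e$ be an open $3$-ball inside the open $3$-cell of $M$ whose closure is a closed ball inside that cell. Then $m_0\in M\setminus e$, and $M/(M\setminus e)\cong\bar e/\partial\bar e\cong S^3$. Let
$$r:\Sigma^kM=M\wedge S^k\to \bigl(M/(M\setminus e)\bigr)\wedge S^k\cong S^3\wedge S^k=S^N .$$

**Step 4: the degree.** This step shows $ri\simeq\mathrm{id}$ after a harmless change of $r$. By construction $ri$ maps the open set $e\times\mathrm{int}\,D^k\subset S^N$ homeomorphically onto $S^N\setminus\{*\}$ and everything else to $*$. A point $y\ne *$ therefore has exactly one preimage, and $ri$ is a homeomorphism near it. So $\deg(ri)=\pm1$, being the local degree there. If it is $-1$, replace $r$ by its composite with a reflection of $S^N$. Now $\deg(ri)=1$ and $ri\simeq\mathrm{id}$. $\square$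

For $\mathbb RP^2$ nothing of the kind exists: a homotopy retraction onto $S^d$ would make $\tilde H_*(S^d;\mathbb Q)\neq0$ a direct summand of $\tilde H_*(\Sigma^k\mathbb RP^2;\mathbb Q)=0$.

## 2. Extending maps from closed subsets

Here is what (1) is for. A *compactum* is a compact metrizable space, and $\mathbb RP^n$ is real projective $n$-space.

**Definition.** Let $X$ be a compactum and $K$ a CW complex. We write $X\tau K$ (also $K\in AE(X)$, also $\mathrm{edim}\,X\le K$) if every map $f:A\to K$ from a closed subset $A\subset X$ extends over $X$.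

For instance, $X\tau S^m\iff\dim X\le m$; this classical fact is why $\mathrm{edim}\,X\le K$ is read as "the extensional dimension of $X$ is dominated by $K$". In particular $[0,1]\,\tau\,S^0$ fails, since the bijection $\{0,1\}\to S^0$ does not extend over the interval.

Dydak and Levin ("Extensions of maps to the projective plane", arXiv:math/0410370, 2004) proved the following result, which we quote.

**Dydak–Levin.** If $X$ is a compactum of *finite dimension* and $\mathrm{edim}\,X\le\mathbb RP^3$, then $\mathrm{edim}\,X\le\mathbb RP^2$.

The question they leave is whether the words "of finite dimension" can be dropped. They can, because the hypothesis on $\mathbb RP^3$ already contains them: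

**Theorem 1.** For every compactum $X$: $\mathrm{edim}\,X\le\mathbb RP^3$ implies $\dim X<\infty$, and hence $\mathrm{edim}\,X\le\mathbb RP^2$.

**Some easy spaces.** If $\dim X\le1$, then $X\tau L$ for every connected CW complex $L$, so $X$ satisfies both conditions. Suppose $X$ contains a closed $2$-disk $D$. If $X\tau K$ and $Y\subset X$ is closed, then $Y\tau K$: a closed subset of $Y$ is closed in $X$, and one restricts the extension to $Y$. But $D\,\tau\,\mathbb RP^n$ fails for every $n\ge2$, since a loop $\partial D\to\mathbb RP^n$ generating $\pi_1=\mathbb Z_2$ does not extend over $D$. So $X$ satisfies neither condition. A compact polyhedron either has dimension at most $1$ or contains a disk, so for polyhedra the two conditions agree, and the theorem is about less regular compacta. For $\mathbb RP^1=S^1$ the analog of the finiteness statement is immediate: $X\tau\mathbb RP^1\iff\dim X\le1$.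

**Standing tools.** A finite CW complex is a compact ANR, and a compact subset of a CW complex lies in a finite subcomplex. These give Borsuk's homotopy extension theorem in the form we need.

**(HE)** Let $A$ be closed in a compactum $X$, let $F:X\to K$ be a map to a CW complex and $H:A\times[0,1]\to K$ a homotopy with $H_0=F|_A$. Then $H$ extends to a homotopy of $F$ on $X\times[0,1]$. In particular, *a map $A\to K$ that is homotopic to one extending over $X$ itself extends over $X$.*

Indeed, $F\cup H$ is a map on the compact set $Z=X\times0\cup A\times[0,1]$, so it lands in a finite subcomplex, a compact ANR. It therefore extends to a map $\tilde H$ on a neighborhood of $Z$ in $X\times[0,1]$, which contains $V\times[0,1]$ for some open $V\supset A$. Choose $u:X\to[0,1]$ with $u=1$ on $A$ and $u=0$ off $V$. Then $(x,s)\mapsto\tilde H(x,u(x)s)$ is the required homotopy.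

## 3. Two arguments that stall: lifting to $S^3$, and cohomological dimension

**Lifting.** We want $\dim X<\infty$, so we could try to show $X\tau\mathbb RP^3\Rightarrow X\tau S^3$ through the double cover $\pi:S^3\to\mathbb RP^3$. Given $f:A\to S^3$, extend $\pi f$ to $F:X\to\mathbb RP^3$, and then lift $F$ to $S^3$. The lift exists only if the double cover $F^*\pi$ of $X$ is trivial, compatibly with the section that $f$ gives over $A$, and nothing ensures this. With $X=S^1$ and $A$ a point, $F$ may be a loop generating $\pi_1(\mathbb RP^3)$, which does not lift. The hypothesis produces some $F$ and gives no control over which one. The argument also never uses that $3$ is odd, so it would equally give $X\tau\mathbb RP^2\Rightarrow\dim X\le 2$, and this is false (end of Section 9).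

**Cohomological dimension.** For an abelian group $G$ and $n\ge1$, write $\dim_GX\le n$ if $X\tau K(G,n)$. For example, $K(\mathbb Z,1)=S^1$, so $\dim_{\mathbb Z}X\le1\iff\dim X\le1$; and $K(\mathbb Z_2,1)=\mathbb RP^\infty$, so $\dim_{\mathbb Z_2}$ of a $2$-disk exceeds $1$, by the loop used above. A theorem of Dranishnikov, quoted as [Dr] in Section 5, turns $X\tau\mathbb RP^3$ into $\dim_{\mathbb Z}X\le3$, because $H_3(\mathbb RP^3)=\mathbb Z$. To pass from $\dim_{\mathbb Z}X$ to $\dim X$ we have Alexandroff's theorem that $\dim X=\dim_{\mathbb Z}X$ *if $\dim X<\infty$*. That hypothesis is exactly what we are trying to prove, and the argument stops there.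

Both attempts work with $\mathbb RP^3$ in place. The way past is to let the target become less precise: suspend it until the sphere of (1) appears. We lose the sharp bound on the dimension and keep its finiteness.

## 4. Homotopy retracts, mapping cones, and the proof of Theorem 1

**Lemma 2.** Let $i:M\to L$, $r:L\to M$ be maps of CW complexes with $ri\simeq\mathrm{id}_M$. If $X\tau L$, then $X\tau M$. In particular $X\tau K$ depends only on the homotopy type of $K$, and $X\tau K$ holds for every contractible $K$.

*Proof.* Let $f:A\to M$. Extend $if$ to $F:X\to L$. Then $rF|_A=rif\simeq f$, and $rF|_A$ extends over $X$ (by $rF$), so $f$ does by (HE). The last claim holds because $X\tau K$ is trivial when $K$ is a point. $\square$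

**Lemma 3.** Let $\varphi:K\to L$ be a map of CW complexes with mapping cone $C_\varphi$. If $X\tau K$ and $X\tau L$, then $X\tau C_\varphi$. In particular (with $L$ a point) $X\tau K$ implies $X\tau\Sigma K$.

*Proof.* **Step 1: cut the cone in two.** The aim is to write $C_\varphi$ as a union of two pieces for which extension is possible. Homotopic maps have homotopy equivalent cones, so by Lemma 2 we may take $\varphi$ cellular. Write
$$C_\varphi=(L\sqcup K\times[0,1])/\!\sim,\qquad (k,0)\sim\varphi(k),\quad K\times1\sim\text{a point},$$
and let $t:C_\varphi\to[0,1]$ be the coordinate, with $t=0$ on $L$. Put $P=t^{-1}[0,\tfrac12]$ and $Q=t^{-1}[\tfrac12,1]$. Subdividing the interval at $\frac12$ makes $P$, $Q$ and $P\cap Q$ subcomplexes. Here $P$ is a mapping cylinder, so $P\simeq L$; $Q\cong\mathrm{Cone}(K)$ is contractible; and $P\cap Q=K\times\frac12\cong K$.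

**Step 2: cut $X$ to match.** Let $f:A\to C_\varphi$. By Tietze, extend $tf$ to $u:X\to[0,1]$. Put $X_P=u^{-1}[0,\frac12]$, $X_Q=u^{-1}[\frac12,1]$, $X_0=u^{-1}(\frac12)=X_P\cap X_Q$. Since $u=tf$ on $A$,
$$A\cap X_P=f^{-1}(P),\quad A\cap X_Q=f^{-1}(Q),\quad A\cap X_0=f^{-1}(P\cap Q).$$

**Step 3: extend, first over the wall and then over the two rooms.** Since $X_0\tau K$, the map $f|_{A\cap X_0}$ extends to $f_0:X_0\to P\cap Q$. The maps $f_0$ and $f|_{A\cap X_P}$ agree on $A\cap X_0$, so together they form a map into $P$ on the closed subset $X_0\cup(A\cap X_P)$ of $X_P$. As $X_P\tau L$ and $P\simeq L$, Lemma 2 gives $X_P\tau P$, and the map extends over $X_P$. Likewise $f_0\cup f|_{A\cap X_Q}$ extends over $X_Q$ into the contractible $Q$, by Lemma 2. The two extensions agree with $f_0$ on $X_0$, so they fit together to a map $X\to C_\varphi$ extending $f$.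

When $L$ is a point, $C_\varphi$ is the unreduced suspension. It is homotopy equivalent to the reduced one (for a base vertex), so by Lemma 2 either may be used. $\square$

For $K=S^m$ the last claim says only that $\dim X\le m$ implies $\dim X\le m+1$.

**Proof of Theorem 1.** Let $X\tau\mathbb RP^3$, and take $k$, $N$, $i$, $r$ from Proposition 1. Applying Lemma 3 $k$ times gives $X\tau\Sigma^k\mathbb RP^3$. By (1) and Lemma 2, $X\tau S^N$, that is, $\dim X\le N<\infty$. Now the quoted Dydak–Levin theorem applies and gives $\mathrm{edim}\,X\le\mathbb RP^2$. $\blacksquare$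

## 5. Rational homology and the sharp bound on $\dim X$

For a nonempty finite CW complex $K$ put
$$j(K)=\min\{j\ge0:\tilde H_j(K;\mathbb Q)\neq0\},\qquad \min\emptyset=\infty .$$
For example, $j(S^m)=m$; $j(\mathbb RP^n)=n$ for $n$ odd; $j(\mathbb RP^n)=\infty$ for $n\ge2$ even; $j(K)=0$ exactly when $K$ is disconnected.

**Theorem 2.** Let $K$ be a nonempty finite CW complex. Then
$$\sup\{\dim X: X\text{ a compactum},\ X\tau K\}=j(K).$$
If $j(K)<\infty$, the supremum is attained. If $j(K)=\infty$, there is an infinite-dimensional compactum $X$ with $X\tau K$. So all compacta $X$ with $X\tau K$ are finite-dimensional if and only if $\tilde H_*(K;\mathbb Q)\ne0$.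

**Theorem 3.** For $n$ odd and $X$ a compactum, the following are equivalent:

1. $\mathrm{edim}\,X\le\mathbb RP^n$;
2. $\dim X\le n$ and $\dim_{\mathbb Z_2}X\le1$;
3. $\dim X\le n$ and $\mathrm{edim}\,X\le\mathbb RP^2$.

The bound $n$ is attained. In particular $\mathrm{edim}\,X\le\mathbb RP^3\iff\dim X\le3$ and $\mathrm{edim}\,X\le\mathbb RP^2$. The implication $\mathrm{edim}\,X\le\mathbb RP^2\Rightarrow\mathrm{edim}\,X\le\mathbb RP^3$ is false.

**Where a single retraction is not enough.** To prove finiteness for general $K$, one would first look for a sphere that is a homotopy retract of some $\Sigma^kK$. For $K=\mathbb RP^5$ there is none. Suppose $S^d\xrightarrow{i}\Sigma^k\mathbb RP^5\xrightarrow{r}S^d$ has $ri\simeq\mathrm{id}$. Rational homology forces $d=k+5$. Since $i^*r^*=\mathrm{id}$ and $H^{d}(\Sigma^k\mathbb RP^5;\mathbb Z_2)=\mathbb Z_2$, the map $i^*$ is an isomorphism on $H^d(\,\cdot\,;\mathbb Z_2)$. Let $x$ generate $H^1(\mathbb RP^5;\mathbb Z_2)$ and let $\sigma^k$ be the suspension isomorphism. Then $Sq^2x^3=\binom32x^5=x^5$, so $\sigma^kx^5=Sq^2(\sigma^kx^3)$, and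
$$i^*(\sigma^kx^5)=Sq^2\,i^*(\sigma^kx^3)=0,$$
because $i^*(\sigma^kx^3)\in H^{d-2}(S^d;\mathbb Z_2)=0$. This contradicts the isomorphism.

What replaces the single retraction is already in Section 4: Lemmas 2 and 3 allow *repeated* cones and retracts. Section 6 shows that a sphere can always be reached in this way when $\tilde H_*(K;\mathbb Q)\ne0$.

**Published results used from here on.**

* **[Dr]** A. N. Dranishnikov, *Extension of mappings into CW-complexes*, Mat. Sb. 182 (1991): for $X$ a compactum and $K$ a CW complex, $X\tau K\Rightarrow X\tau SP^\infty K$, where $SP^\infty$ is the infinite symmetric product. For connected $K$ the Dold–Thom theorem gives $SP^\infty K\simeq\prod_{i}K(H_i(K;\mathbb Z),i)$, the product over $i\ge1$. Each factor is a homotopy retract of the product, so Lemma 2 gives $\dim_{H_i(K)}X\le i$ for all $i\ge1$. (Example: $SP^\infty\mathbb RP^2\simeq K(\mathbb Z_2,1)=\mathbb RP^\infty$.)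
* **[HS]** Hopkins–Smith, *Nilpotence and stable homotopy theory II*, Ann. of Math. 148 (1998), Theorem 3(iii): a map $f:F\to Y$ from a finite spectrum to a $p$-local spectrum is smash nilpotent if $K(n)_*f=0$ for all $0\le n\le\infty$.
* **[R]** D. Ravenel, Amer. J. Math. 106 (1984), Theorem 2.11: for $E$ finite ($p$-local), $K(n)_*E=0\Rightarrow K(n-1)_*E=0$.
* **[VB]** Vietoris–Begle (Spanier, *Algebraic Topology*, 6.9.15): let $p:Y'\to Y$ be a surjective map of compacta with $\tilde{\check H}{}^q(p^{-1}(y);G)=0$ for all $y\in Y$ and $q<m$. Then $p^*$ on $\check H^q(\,\cdot\,;G)$ is an isomorphism for $q<m$ and injective for $q=m$.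
* **[A]** Alexandroff: if $\dim X<\infty$, then $\dim X=\dim_{\mathbb Z}X$.
* **[DL]** Dydak–Levin, *Maps to the projective plane*, Algebr. Geom. Topol. 9 (2009): for finite-dimensional metric $X$, $X\tau\mathbb RP^2\iff\dim_{\mathbb Z_2}X\le1$.

## 6. Building a sphere from $K$ by cones and retracts

**Proposition 4.** If $K$ is a finite CW complex with $\tilde H_*(K;\mathbb Q)\neq0$ and $X\tau K$, then $\dim X<\infty$.

**Language.** A *finite spectrum* is one of the form $\Sigma^{-k}\Sigma^\infty W$ with $k\ge0$ and $W$ a finite pointed complex; $S=\Sigma^\infty S^0$ is the sphere spectrum. For finite pointed $W,W'$, stable maps are $[\Sigma^\infty W,\Sigma^\infty W']=\varinjlim_j[\Sigma^jW,\Sigma^jW']$. So a stable map, or an equality between stable maps, is realized after finitely many suspensions. We write $\mathrm{cof}(f)$ for the cofiber.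

A finite spectrum $E$ has a *dual* $DE$, again finite, with maps $\eta:S\to E\wedge DE$ (coevaluation) and $\mathrm{ev}:DE\wedge E\to S$ such that $E\xrightarrow{\eta\wedge1}E\wedge DE\wedge E\xrightarrow{1\wedge\mathrm{ev}}E$ is the identity. Example: let $S/2=\mathrm{cof}(S\xrightarrow{2}S)$. Dualizing its cofiber sequence shows that $D(S/2)$ is the fiber of $2:S\to S$, that is, $\Sigma^{-1}S/2$.

For each prime $p$ there are the *Morava $K$-theories* $K(n)$, $0\le n\le\infty$, with $K(0)=H\mathbb Q$ and $K(\infty)=H\mathbb F_p$. We use that each is a homotopy associative ring spectrum with unit $u:S\to K(n)$ and that $K(n)_*$ is a graded field. (For $0<n<\infty$, $K(n)_*=\mathbb F_p[v_n^{\pm1}]$ with $|v_n|=2(p^n-1)$.)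

A map $f:F\to Y$ is *smash nilpotent* if $f^{(m)}=f\wedge\dots\wedge f:F^{(m)}\to Y^{(m)}$ is null for some $m$, and then for all larger $m$. Example: the nonzero class $\eta_1\in\pi_1(S)=\mathbb Z_2$ is smash nilpotent, since its fourth smash power lies in $\pi_4(S)=0$. In the other direction, the pinch map $\Sigma^{-1}S/p\to S$ onto the top cell is zero on rational homology, but on $H_0(\,\cdot\,;\mathbb F_p)$ it is an isomorphism, and by Künneth so are all its smash powers. So it is not smash nilpotent, and vanishing of $K(0)_*f$ alone does not suffice in [HS].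

*Proof of Proposition 4.* Fix $X$ with $X\tau K$. Let $\mathcal T$ be the class of finite spectra $E$ with $E\simeq\Sigma^{-k}\Sigma^\infty W$ for some $k\ge0$ and some finite pointed complex $W$ with $X\tau W$. If $S\in\mathcal T$, we shall be done. In the case $K=\mathbb RP^3$, Proposition 1 gives $S\in\mathcal T$ at once, by closure under retracts.

**Step 1: $\mathcal T$ is a thick subcategory.** This translates Lemmas 2 and 3 into closure properties.

*Desuspension and suspension.* Closure under $\Sigma^{-1}$ is clear from the definition. If $E=\Sigma^{-k}\Sigma^\infty W$, then $\Sigma E=\Sigma^{-k}\Sigma^\infty\Sigma W$ and $X\tau\Sigma W$ by Lemma 3.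

*Cofibers.* Let $E\to E'$ be a map in $\mathcal T$. Since $\Sigma^{-k}\Sigma^\infty W=\Sigma^{-k-1}\Sigma^\infty\Sigma W$ and $X\tau\Sigma W$, we may write $E=\Sigma^{-k}\Sigma^\infty W$ and $E'=\Sigma^{-k}\Sigma^\infty W'$ with the same $k$. The map is realized by some $\Sigma^jW\to\Sigma^jW'$, which we take cellular. Its mapping cone $C$ is a finite complex, and $X\tau C$ by Lemma 3. The cofiber of $E\to E'$ is $\Sigma^{-k-j}\Sigma^\infty C\in\mathcal T$.

*Extensions.* If $E\to F\to G$ is a cofiber sequence with $E,G\in\mathcal T$, then $F\simeq\Sigma^{-1}\mathrm{cof}(G\to\Sigma E)\in\mathcal T$.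

*Retracts.* Let $F$ be a finite spectrum that is a retract of $E\in\mathcal T$. Write $E=\Sigma^{-k}\Sigma^\infty W$ with $X\tau W$ and $F=\Sigma^{-k}\Sigma^\infty W'$ with the same $k$. After finitely many suspensions the retraction is realized by $\Sigma^jW'\to\Sigma^jW\to\Sigma^jW'$ with composite homotopic to the identity. Lemma 3 gives $X\tau\Sigma^jW$, Lemma 2 gives $X\tau\Sigma^jW'$, and $F=\Sigma^{-k-j}\Sigma^\infty\Sigma^jW'\in\mathcal T$.

**Step 2: if $E\in\mathcal T$ and $F$ is finite, then $E\wedge F\in\mathcal T$.** This lets us smash freely with finite spectra. Up to desuspension, $F=\Sigma^\infty W$ with $W$ built from its base vertex by attaching cells one at a time, $W_0=*\subset W_1\subset\dots\subset W_s=W$, with $W_i/W_{i-1}=S^{n_i}$. Smashing with $E$ gives cofiber sequences $E\wedge\Sigma^\infty W_{i-1}\to E\wedge\Sigma^\infty W_i\to\Sigma^{n_i}E$. The third term is in $\mathcal T$, and so is the first by induction (for $i=1$ it is $0$, the suspension spectrum of a point). By closure under extensions the middle term is in $\mathcal T$.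

**Step 3: the fiber $f$ of the coevaluation, and $K(n)_*f=0$.** The aim is to measure how far $S$ is from $E\wedge DE$, which we already have. Choose a base vertex of $K$ and let $E=\Sigma^\infty K\in\mathcal T$. Let $f:F\to S$ be the fiber of $\eta:S\to E\wedge DE$. It is finite, and $\mathrm{cof}(f)=E\wedge DE\in\mathcal T$ by Step 2.

Fix $p$ and $0\le n\le\infty$. First, $K(n)_*E\ne0$. For $n<\infty$, if $K(n)_*E$ vanished, then by repeated use of [R] so would $K(0)_*E=\tilde H_*(K;\mathbb Q)$, which it does not. For $n=\infty$, some $\tilde H_j(K;\mathbb Z)$ has a $\mathbb Z$ summand, so $\tilde H_j(K;\mathbb F_p)\ne0$ by universal coefficients.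

Next, $K(n)_*\eta$ is injective. Its source $K(n)_*S=K(n)_*$ is one-dimensional over a graded field, so otherwise $K(n)_*\eta=0$. Then the image of the unit $1$, which is the composite
$$S\xrightarrow{\ \eta\ }E\wedge DE\xrightarrow{\ u\wedge1\ }K(n)\wedge E\wedge DE,$$
is null. Smash this composite with $E$ on the right and follow it by $1\wedge1\wedge\mathrm{ev}$ to $K(n)\wedge E$. The resulting null map $E\to K(n)\wedge E$ equals
$$E\xrightarrow{\eta\wedge1}E\wedge DE\wedge E\xrightarrow{1\wedge\mathrm{ev}}E\xrightarrow{u\wedge1}K(n)\wedge E,$$
which is $u\wedge1:E\to K(n)\wedge E$ by the duality identity. So $u\wedge1$ is null. But $\mathrm{id}_{K(n)\wedge E}$ factors as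
$$K(n)\wedge E\xrightarrow{1\wedge u\wedge1}K(n)\wedge K(n)\wedge E\xrightarrow{\ \mu\wedge 1\ }K(n)\wedge E,$$
with $\mu$ the multiplication, and the first map is null. Hence $\mathrm{id}_{K(n)\wedge E}$ is null and $K(n)_*E=0$, a contradiction.

Finally, $K(n)_*F\xrightarrow{f_*}K(n)_*S\xrightarrow{\eta_*}K(n)_*(E\wedge DE)$ is exact and $\eta_*$ is injective, so $K(n)_*f=0$. This holds for all $p$ and all $0\le n\le\infty$.

**Step 4: $f^{(m)}=0$ for some $m\ge1$.** This is where nilpotence enters, and the only care needed is to pass from one prime at a time to all primes. Since $F$ is finite, $[F,S]\otimes\mathbb Q=H^0(F;\mathbb Q)=\mathrm{Hom}(H_0(F;\mathbb Q),\mathbb Q)$, and $f$ maps to $H_0(f;\mathbb Q)$, which is $0$ by the case $n=0$. So $f$ is torsion in $[F,S]$: say $df=0$, $d\ge1$.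

For each prime $p\mid d$ apply [HS] to $F\xrightarrow{f}S\to S_{(p)}$, which is zero on all $K(n)_*$. Since $S_{(p)}^{(m)}\simeq S_{(p)}$, the $m$-th smash power of this map is $F^{(m)}\xrightarrow{f^{(m)}}S\to S_{(p)}$. So there is $m_p$ such that $f^{(m)}$ is zero in
$$[F^{(m)},S_{(p)}]=[F^{(m)},S]\otimes\mathbb Z_{(p)}\qquad\text{for all }m\ge m_p .$$
Take $m\ge1$ with $m\ge m_p$ for each of the finitely many $p\mid d$. For each such $p$ there is an integer $s_p$ prime to $p$ with $s_pf^{(m)}=0$. Also $d f^{(m)}=(df)\wedge f^{(m-1)}=0$. The integers $d$ and $s_p$ $(p\mid d)$ have no common prime factor, so $f^{(m)}=0$.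

**Step 5: $\mathrm{cof}(f^{(m)})\in\mathcal T$.** This keeps track of the powers of $f$ inside $\mathcal T$. We use induction on $m$; the case $m=1$ is Step 3. For $m\ge2$, $f^{(m)}$ is the composite
$$F\wedge F^{(m-1)}\xrightarrow{\ g=1\wedge f^{(m-1)}\ }F\xrightarrow{\ f\ }S .$$
The octahedral axiom gives a cofiber sequence $\mathrm{cof}(g)\to\mathrm{cof}(fg)\to\mathrm{cof}(f)$. Here $\mathrm{cof}(g)=F\wedge\mathrm{cof}(f^{(m-1)})$ is in $\mathcal T$ by induction and Step 2, and $\mathrm{cof}(f)\in\mathcal T$. So $\mathrm{cof}(f^{(m)})\in\mathcal T$ by closure under extensions.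

**Step 6: the sphere.** Now we collect. With $m$ as in Step 4, $f^{(m)}=0$, so $\mathrm{cof}(f^{(m)})\simeq S\vee\Sigma F^{(m)}$, and this is in $\mathcal T$ by Step 5. Its retract $S$ is in $\mathcal T$. So $S\simeq\Sigma^{-k}\Sigma^\infty W$ with $X\tau W$, and realizing this equivalence gives $\Sigma^jW\simeq S^{k+j}$ for large $j$. By Lemmas 3 and 2, $X\tau S^{k+j}$, that is, $\dim X\le k+j$. $\square$

## 7. Compacta that satisfy $X\tau K$ and keep given cohomology

For the lower bounds we need many compacta with $X\tau K$. They are made by solving extension problems one after another, each time modifying the space without killing cohomology.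

**Proposition 5.** Let $K$ be a nonempty finite CW complex and $Y_0$ a nonempty compactum. There are a compactum $X$ with $X\tau K$ and a map $q:X\to Y_0$ with the following property. Whenever $G$ is an abelian group and $m\le\infty$ with $\tilde H^s(K;G)=0$ for all $s<m$, the map $q^*:\check H^s(Y_0;G)\to\check H^s(X;G)$ is injective for all finite $s\le m$.

*Proof.* **Step 1: solving one extension problem.** Given a compactum $Y$, a closed $B\subset Y$ and $f:B\to K$, this step makes a space over $Y$ on which the pulled-back problem is solvable. Let $\pi:K\times[0,1]\to\mathrm{Cone}\,K$ be the quotient map collapsing $K\times1$, and regard $K=K\times0\subset\mathrm{Cone}\,K$. The cone is contractible, so by Lemma 2 $f$ extends to $g:Y\to\mathrm{Cone}\,K$. Put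
$$Y'=\{(y,k,t)\in Y\times K\times[0,1]:g(y)=\pi(k,t)\},\qquad p(y,k,t)=y .$$
This is a compactum. The map $p$ is surjective because $\pi$ is. The fiber $p^{-1}(y)$ is a copy of $\pi^{-1}(g(y))$: a single point if $g(y)$ is not the apex, and a copy of $K$ if it is. If $y\in B$, then $g(y)=f(y)=\pi(f(y),0)$, so the only point over $y$ is $(y,f(y),0)$. Hence $(y,k,t)\mapsto k$ is a map $Y'\to K$ extending $f\circ p|_{p^{-1}(B)}$. If $G,m$ are as in the statement, then [VB] shows that $p^*$ is injective on $\check H^s(\,\cdot\,;G)$ for finite $s\le m$.

Two examples. For $Y=[0,1]$, $B=\{0,1\}$, $K=S^0$, $f$ a bijection and $g$ a homeomorphism onto $\mathrm{Cone}\,S^0$, the space $Y'$ is $S^0\times[0,1]$: the interval has been cut at its midpoint. For $Y$ a $2$-disk, $B=\partial Y$, $K=\mathbb RP^2$, $f:S^1\cong\mathbb RP^1\subset\mathbb RP^2$ and $g$ the cone on $f$, the space $Y'$ is the mapping cylinder of $f$: the center of the disk has been replaced by a projective plane.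

**Step 2: countably many problems suffice for each space.** This makes a sequential construction possible. For a nonempty compactum $Y$, fix a countable base and let $\mathcal B_Y$ be the countable family of finite unions of closures of its members. For $B\in\mathcal B_Y$ the set $[B,K]$ is countable: $C(B,K)$ is separable, and sufficiently close maps into the compact ANR $K$ are homotopic. So there is a countable list of *problems* $(B,f)$ with $B\in\mathcal B_Y$, containing a representative $f$ of each homotopy class for each $B$. Index it by $\mathbb N=\{0,1,2,\dots\}$, with repetitions if needed.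

**Step 3: the inverse sequence.** This step arranges that every problem of every stage is eventually treated. Fix a surjection $j\mapsto(a(j),b(j))$ of $\mathbb N$ onto $\mathbb N\times\mathbb N$ with $a(j)\le j$; the inverse of the pairing function $(a,b)\mapsto\frac{(a+b)(a+b+1)}2+b$ will do, as its value is at least $a$. Put $X_0=Y_0$. Given $X_0,\dots,X_j$, take problem number $b(j)$ of $X_{a(j)}$, pull it back along $X_j\to X_{a(j)}$, and let $X_{j+1}\to X_j$ be the map $p$ of Step 1 for it. Let $X=\varprojlim X_j$, with projections $q_j:X\to X_j$, and $q=q_0$.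

**Step 4: $q^*$ is injective in the stated range.** By Step 1, $\check H^s(X_0;G)\to\check H^s(X_j;G)$ is injective for each $j$ and each finite $s\le m$. Since $\check H^s(X;G)=\varinjlim\check H^s(X_j;G)$, an element killed by $q^*$ is already killed at a finite stage, so it is $0$.

**Step 5: approximating a map on $A\subset X$ by one from a finite stage.** The goal is $X\tau K$. Embed $K\subset\mathbb R^M$ with a retraction $\rho:U\to K$ of a neighborhood $U$, and choose $\varepsilon>0$ so that the open $\varepsilon$-neighborhood $N_\varepsilon$ of $K$ lies in $U$. Let $f:A\to K$ with $A\subset X$ closed. By Tietze, extend $f$ to $\hat f:X\to\mathbb R^M$. The real functions on $X$ that factor through some $q_i$ form an algebra with constants that separates points. So by Stone–Weierstrass, applied to the $M$ coordinates, there are $i$ and $h:X_i\to\mathbb R^M$ with $|hq_i-\hat f|<\varepsilon$ on $X$. For $a\in A$ the point $hq_i(a)$ is within $\varepsilon$ of $f(a)\in K$, so the compact set $q_i(A)$ lies in the open set $h^{-1}(N_\varepsilon)$. Cover $q_i(A)$ by finitely many base members with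 closures in $h^{-1}(N_\varepsilon)$. This gives $B\in\mathcal B_{X_i}$ with $q_i(A)\subset B\subset h^{-1}(N_\varepsilon)$. Put $g=\rho h|_B:B\to K$. The segment from $f(a)$ to $hq_i(a)$ stays in the $\varepsilon$-ball about $f(a)$, hence in $N_\varepsilon$. Applying $\rho$ to these segments gives $f\simeq gq_i|_A$ in $K$.

**Step 6: extending $f$.** Now we use that the problem was treated. The map $g$ is homotopic to some $f'$ such that $(B,f')$ is a listed problem of $X_i$. It is treated at some stage $j\ge i$, so its pull-back to $X_{j+1}$ extends over $X_{j+1}$. Composing with $q_{j+1}$, the map $f'q_i|_{q_i^{-1}(B)}$ extends over $X$. Since $A\subset q_i^{-1}(B)$ and $f'q_i|_A\simeq gq_i|_A\simeq f$, the map $f$ extends over $X$ by (HE). $\square$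

## 8. The supremum of $\dim X$ over all $X$ with $X\tau K$

**Proof of Theorem 2.** **Step 1: a good prime.** We choose coefficients for which Proposition 5 is most effective. Let $\ell$ be a prime not dividing the order of the torsion of $H_*(K;\mathbb Z)$. For $s<j(K)$ the groups $\tilde H_s(K;\mathbb Z)$ and $\tilde H_{s-1}(K;\mathbb Z)$ are finite of order prime to $\ell$, so by universal coefficients
$$\tilde H^s(K;\mathbb Z_\ell)\cong\mathrm{Hom}(\tilde H_s(K),\mathbb Z_\ell)\oplus\mathrm{Ext}(\tilde H_{s-1}(K),\mathbb Z_\ell)=0\qquad\text{for all }s<j(K).$$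

**Step 2: $\dim X\le j(K)$.** Let $X\tau K$ and $j=j(K)<\infty$. If $j=0$, then $K$ is disconnected, and $S^0$ is a retract of $K$ (send one component to one point, the rest to another). So $X\tau S^0$ by Lemma 2, and $\dim X\le0$. Let $j\ge1$; then $K$ is connected. By Proposition 4, $\dim X<\infty$. By [Dr], $X\tau K(H_j(K;\mathbb Z),j)$. The finitely generated group $H_j(K;\mathbb Z)$ has positive rank, so $\mathbb Z$ is a direct summand and $K(\mathbb Z,j)$ is a homotopy retract of $K(H_j(K;\mathbb Z),j)$. By Lemma 2, $X\tau K(\mathbb Z,j)$, that is, $\dim_{\mathbb Z}X\le j$. Since $\dim X<\infty$, [A] gives $\dim X\le j$. This is the second argument of Section 3, with the missing finiteness now supplied.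

**Step 3: the bound is reached when $j(K)<\infty$.** If $j=0$, take $X$ a point. If $1\le j<\infty$, apply Proposition 5 with $Y_0=S^j$, $G=\mathbb Z_\ell$, $m=j$, as Step 1 allows. We get $X\tau K$ with $\check H^j(S^j;\mathbb Z_\ell)\to\check H^j(X;\mathbb Z_\ell)$ injective, so $\check H^j(X;\mathbb Z_\ell)\neq0$. Čech cohomology vanishes above the dimension, so $\dim X\ge j$, and $\dim X=j$ by Step 2.

**Step 4: infinite dimension when $j(K)=\infty$.** Apply Proposition 5 with $Y_0=\prod_{i\ge1}S^i$, $G=\mathbb Z_\ell$, $m=\infty$. Each $S^i$ is a retract of the compactum $Y_0$, so $\check H^i(Y_0;\mathbb Z_\ell)\ne0$, and hence $\check H^i(X;\mathbb Z_\ell)\neq0$ for all $i\ge1$. So $\dim X=\infty$, while $X\tau K$.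

Steps 2–4 give the formula for the supremum. The last sentence of the theorem follows, since $j(K)<\infty$ exactly when $\tilde H_*(K;\mathbb Q)\ne0$. $\blacksquare$

## 9. Odd-dimensional projective spaces

**Proof of Theorem 3.** Let $n$ be odd; then $j(\mathbb RP^n)=n$.

**(1)⇒(2).** We extract both dimension bounds from $X\tau\mathbb RP^n$. Theorem 2 gives $\dim X\le n$. For $n\ge3$ we have $H_1(\mathbb RP^n;\mathbb Z)=\mathbb Z_2$, and [Dr] gives $\dim_{\mathbb Z_2}X\le1$. For $n=1$, $\dim X\le1$; then $X\tau L$ for every connected CW complex $L$, in particular for $K(\mathbb Z_2,1)$, so $\dim_{\mathbb Z_2}X\le1$.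

**(2)⇒(3).** We convert $\dim_{\mathbb Z_2}X\le 1$ into a statement about $\mathbb RP^2$. As $\dim X<\infty$, this is [DL].

**(3)⇒(2).** Conversely, [Dr] with $H_1(\mathbb RP^2;\mathbb Z)=\mathbb Z_2$ gives $\dim_{\mathbb Z_2}X\le1$.

**(2)⇒(1).** We extend into $\mathbb RP^\infty$ and push down one cell at a time. Let $f:A\to\mathbb RP^n$ with $A\subset X$ closed. Since $\dim_{\mathbb Z_2}X\le1$ means $X\tau\mathbb RP^\infty$, $f$ extends to a map $X\to\mathbb RP^\infty$. Its image is compact, so this is a map $g:X\to\mathbb RP^N$ for some $N\ge n$. Suppose $N>n$. Let $D$ be a closed round ball inside the open $N$-cell of $\mathbb RP^N=\mathbb RP^{N-1}\cup e^N$. The closed set $g^{-1}(D)$ has dimension at most $n\le N-1$, so the map $g|:g^{-1}(\partial D)\to\partial D\cong S^{N-1}$ extends to a map $g^{-1}(D)\to\partial D$. Redefine $g$ on $g^{-1}(D)$ by this extension. The result is continuous, because $g^{-1}(D)$ and $g^{-1}(\mathbb RP^N\setminus\mathrm{int}\,D)$ are closed and meet in $g^{-1}(\partial D)$. It misses $\mathrm{int}\,D$. Follow it by the radial retraction $\mathbb RP^N\setminus\mathrm{int}\,D\to\mathbb RP^{N-1}$.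 Since $f(A)\subset\mathbb RP^n\subset\mathbb RP^{N-1}$ is disjoint from $D$ and fixed by the retraction, the new map $X\to\mathbb RP^{N-1}$ still equals $f$ on $A$. Iterating down to $N=n$ gives an extension of $f$ into $\mathbb RP^n$.

**The bound $n$ is attained.** Theorem 2 with $K=\mathbb RP^n$ gives a compactum $X$ with $X\tau\mathbb RP^n$ and $\dim X=n$. The statement for $\mathbb RP^3$ is (1)⇔(3) with $n=3$.

**$\mathrm{edim}\,X\le\mathbb RP^2$ does not imply $\mathrm{edim}\,X\le\mathbb RP^3$.** Since $\tilde H_*(\mathbb RP^2;\mathbb Q)=0$, Theorem 2 gives an infinite-dimensional compactum $X$ with $\mathrm{edim}\,X\le\mathbb RP^2$. By Theorem 1 this $X$ does not satisfy $\mathrm{edim}\,X\le\mathbb RP^3$. $\blacksquare$
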